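\title{Birational invariance of Voisin's filtration on zero-cycles of hyper-K\"ahler manifolds}

\begin{abstract}
We show that a birational map between projective hyper-K\"ahler manifolds preserves Voisin's filtration on the Chow group of $0$-cycles, and in fact the dimension of each orbit of points under rational equivalence. Corresponding orbits have the same preimage in a common resolution, and the codimension of a subvariety of a smooth variety can be read off from discrepancies, which agree on the two sides because both canonical bundles are trivial. The argument applies to all $K$-equivalent smooth projective varieties, and it matches the subvarieties of maximal dimension in corresponding orbits. The statement fails for the blow-up of a K3 surface at a suitable point.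
\end{abstract}

\section{Introduction}\label{sec:intro}

Varieties are irreducible and reduced over $\mathbf C$, and points are closed points. Let $Y$ be a smooth projective variety and $\mathrm{CH}_0(Y)$ its group of $0$-cycles modulo rational equivalence. The \emph{orbit} of a point $y\in Y$ is
\[
O_y=\{z\in Y : [z]=[y] \text{ in } \mathrm{CH}_0(Y)\}.
\]
It is a countable union of closed algebraic subsets of $Y$, and $\dim O_y$ denotes the maximum of their dimensions. For $i\ge 0$ put $S_iY=\{y\in Y:\dim O_y\ge i\}$, and let $S_i\mathrm{CH}_0(Y)$ be the subgroup generated by the classes $[y]$ with $y\in S_iY$. This is a decreasing filtration with $S_0\mathrm{CH}_0(Y)=\mathrm{CH}_0(Y)$. The number $\dim O_y$ measures how far $y$ can move without changing its class. On $\mathbf P^N$ any two points lie on a line, so there is a single orbit. On a curve of positive genus a relation $[y]=[z]$ with $y\ne z$ would give a map of degree one to $\mathbf P^1$, so orbits are single points and $S_1\mathrm{CH}_0=0$. An irreducible closed subset contained in an orbit is a \emph{constant cycle subvariety}; an embedded projective space is an example.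

A compact hyper-K\"ahler manifold is a simply connected compact K\"ahler manifold $X$ with $H^0(X,\Omega^2_X)=\mathbf C\sigma$, where $\sigma$ is a holomorphic symplectic form. If $X$ is projective of dimension $2n$, then all orbits have dimension at most $n$ (Lemma~\ref{lem:bound}), and $S_0\supseteq S_1\supseteq\dots\supseteq S_n$ is \emph{Voisin's filtration} on $\mathrm{CH}_0(X)$. For $n=1$, that is, for K3 surfaces, $S_1\mathrm{CH}_0(X)$ is infinite cyclic (Lemma~\ref{lem:K3}).

A birational map $f\colon X\dashrightarrow X'$ of smooth projective varieties induces an isomorphism $f_*\colon\mathrm{CH}_0(X)\to\mathrm{CH}_0(X')$, given by the action of the closure of the graph of $f$ as a correspondence. The group is thus a birational invariant, but the filtration is defined through dimensions of subsets of a particular model. The following question comes from Denisi and R\'ios Ortiz~\cite{DR}.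

\begin{quote}
\emph{Let $f\colon X\dashrightarrow X'$ be a birational map between projective hyper-K\"ahler manifolds. Does $f_*$ map $S_i\mathrm{CH}_0(X)$ onto $S_i\mathrm{CH}_0(X')$ for every $i$?}
\end{quote}

For moduli spaces of Bridgeland stable sheaves on a K3 surface the answer is affirmative by work of Li and Zhang. We show that it is affirmative in general, orbit by orbit.

\begin{theorem}\label{thm:HK}
Let $f\colon X\dashrightarrow X'$ be a birational map between projective hyper-K\"ahler manifolds. If $x\in X$, $x'\in X'$ and $f_*[x]=[x']$, then $\dim O_x=\dim O_{x'}$. Consequently $f_*S_i\mathrm{CH}_0(X)=S_i\mathrm{CH}_0(X')$ for all $i$.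
\end{theorem}

To see where the difficulty lies, let $Z\subset O_x$ be a constant cycle subvariety of maximal dimension. If $Z$ meets an open set on which $f$ is an isomorphism onto its image, then the strict transform of $Z$ has the same dimension and lies in $O_{x'}$. The problem is a subvariety $Z$ contained in the locus where $f$ is not an isomorphism. For arbitrary birational maps such a $Z$ can be lost: the exceptional curve of the blow-up of a surface is a constant cycle curve, and the blow-down contracts it. Between hyper-K\"ahler manifolds no divisor is contracted (Remark~\ref{rem:codimone}), which suggests a positive answer. But constant cycle subvarieties have codimension at least $n$, so for $n\ge2$ this remark does not keep them out of the bad locus. One needs a substitute for the strict transform, and a way to control its dimension.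

The control comes from canonical divisors. For a birational morphism $g\colon\Gamma\to Y$ of smooth varieties of dimension $N$, the \emph{relative canonical divisor} $K_{\Gamma/Y}$ is the divisor of the Jacobian $g^*\omega_Y\to\omega_\Gamma$: near $\gamma\in\Gamma$ it is the divisor of zeros of the $N$-form $g^*\eta$, where $\eta$ generates $\omega_Y$ near $g(\gamma)$. It is effective, and $K_\Gamma\sim g^*K_Y+K_{\Gamma/Y}$. A \emph{common resolution} of $f\colon X\dashrightarrow X'$ is a smooth projective variety $\Gamma$ with birational morphisms $p\colon\Gamma\to X$ and $q\colon\Gamma\to X'$ such that $q=f\circ p$ as rational maps. We call $X$ and $X'$ \emph{$K$-equivalent} (via $f$) if $K_{\Gamma/X}=K_{\Gamma/X'}$ for some common resolution.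

\begin{theorem}\label{thm:general}
Let $f\colon X\dashrightarrow X'$ be a birational map between smooth projective varieties of dimension $N$.
\begin{enumerate}
\item[(1)] If $K_{\Gamma/X}\ge K_{\Gamma/X'}$ on some common resolution, then $\dim O_{x'}\ge\dim O_x$ whenever $f_*[x]=[x']$, and $f_*S_i\mathrm{CH}_0(X)\subseteq S_i\mathrm{CH}_0(X')$ for all $i$.
\item[(2)] If $X$ and $X'$ are $K$-equivalent (for example, if $K_X$ and $K_{X'}$ are both nef), then $\dim O_x=\dim O_{x'}$ whenever $f_*[x]=[x']$, and $f_*S_i\mathrm{CH}_0(X)=S_i\mathrm{CH}_0(X')$ for all $i$.
\item[(3)] In case \textup{(2)}, let $f_*[x]=[x']$ and put $d=\dim O_x=\dim O_{x'}$. There is a canonical bijection $Z\leftrightarrow Z'$ between the $d$-dimensional irreducible closed subsets of $O_x$ and those of $O_{x'}$, and $Z\times\mathbf P^{N-d-1}$ is birational to $Z'\times\mathbf P^{N-d-1}$ if $d<N$. In particular, for birational projective hyper-K\"ahler manifolds of dimension $2n$ there is a canonical bijection between the $n$-dimensional constant cycle subvarieties of $X$ and those of $X'$, and corresponding ones are stably birational.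
\item[(4)] Without a hypothesis on canonical divisors the statement fails: for a projective K3 surface $X$ and its blow-up $X'$ at a suitable point, $f_*S_1\mathrm{CH}_0(X)\subsetneq S_1\mathrm{CH}_0(X')$.
\end{enumerate}
\end{theorem}

The substitute for the strict transform is the following: blow up $Z$, lift the exceptional divisor to a divisor $E$ on a common resolution, and take $q(E)$. Section~\ref{sec:model} carries this out in a model; the general case occupies Sections~\ref{sec:res}--\ref{sec:transform}, and part (4) is proved in Section~\ref{sec:K3}.

\section{A model: tensors of rank one}\label{sec:model}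

We first recall the relative canonical divisor of a smooth blow-up. Let $b\colon B\to Y$ be the blow-up of a smooth variety along a smooth subvariety $W$ of codimension $c\ge1$. The exceptional divisor $F=b^{-1}(W)$ is the projectivized normal bundle of $W$, a Zariski locally trivial $\mathbf P^{c-1}$-bundle; for $c=1$ we have $B=Y$ and $F=W$. In local coordinates with $W=\{y_1=\dots=y_c=0\}$, the blow-up is covered by $c$ charts that differ by a permutation of $y_1,\dots,y_c$. In the first one $y_1=t$ and $y_j=tu_j$ for $2\le j\le c$, and $F=\{t=0\}$. Since $dt\wedge d(tu_j)=t\,dt\wedge du_j$,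
\[
dy_1\wedge\dots\wedge dy_N=t^{c-1}\,dt\wedge du_2\wedge\dots\wedge du_c\wedge dy_{c+1}\wedge\dots\wedge dy_N ,
\]
and therefore
\begin{equation}\label{eq:blowup}
K_{B/Y}=(c-1)F .
\end{equation}
The codimension of the center is recorded as a multiplicity along a divisor, and divisors, unlike smaller subvarieties, can be followed up any tower of birational morphisms.

Let $V,V'$ be vector spaces of dimensions $d+1$ and $d'+1$, let $\mathbf P(V)$ denote the space of lines, and consider tensors $A\in V\otimes V'$ together with lines $\ell\subset V$, $\ell'\subset V'$:
\[
X=\{(\ell,A):A\in\ell\otimes V'\},\quad X'=\{(\ell',A):A\in V\otimes\ell'\},\quad \Gamma=\{(\ell,\ell',A):A\in\ell\otimes\ell'\}.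
\]
These are vector bundles of ranks $d'+1$, $d+1$ and $1$ over $\mathbf P^d$, $\mathbf P^{d'}$ and $\mathbf P^d\times\mathbf P^{d'}$, all of dimension $d+d'+1$. (They are not projective; the model isolates the birational geometry and is not used in the proofs.) Let $Z$, $Z'$, $E$ be the zero sections. A nonzero tensor $v\otimes v'$ determines both lines, so the forgetful maps $p\colon\Gamma\to X$ and $q\colon\Gamma\to X'$ are isomorphisms over $\{A\neq0\}$, and $f=q\circ p^{-1}$ is birational. The blow-up of a vector bundle along its zero section consists of pairs of a vector and a line of the same fiber containing it, and the lines of $\ell\otimes V'$ are the $\ell\otimes\ell'$. So $p$ is the blow-up of $Z$ and $q$ is the blow-up of $Z'$, both with exceptional divisor $E$, and \eqref{eq:blowup} gives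
\[
K_{\Gamma/X}=d'E,\qquad K_{\Gamma/X'}=dE .
\]
For $d'\ge1$ the map $f$ is defined at no point of $Z$, but $q(E)=Z'$ is available, and
\[
K_{\Gamma/X}\ge K_{\Gamma/X'}\iff d'\ge d\iff \dim Z'\ge\dim Z .
\]
This is the mechanism of Theorem~\ref{thm:general}(1). For $(d,d')=(0,1)$ the map $f$ is the inverse of the blow-up of the origin in the plane, and a point is replaced by a curve. For $(d,d')=(1,0)$ it is the blow-down: the hypothesis fails and the dimension drops.

There is a symplectic version. Take $V'=V^*$ and $d=d'=n\geq 2$, and keep only the pairs with $A\in\ell\otimes(V/\ell)^*=\operatorname{Hom}(V/\ell,\ell)$, the cotangent space of $\mathbf P(V)$ at $\ell$; do the same on the dual side, and in $\Gamma$ require that $\ell'$ annihilate $\ell$. Then $X=T^*\mathbf P(V)$ and $X'=T^*\mathbf P(V^*)$ have dimension $2n$, the divisor $E$ is the incidence variety of points and hyperplanes, both relative canonical divisors equal $(n-1)E$, and $E$ is a $\mathbf P^{n-1}$-bundle over each of the $n$-dimensional zero sections. This is the picture of Theorem~\ref{thm:general}(3).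

So far the same divisor was the exceptional divisor of both blow-ups. This is not automatic. Take $(d,d')=(1,1)$, where $K_{\Gamma/X}=K_{\Gamma/X'}$, and start from a point $z\in Z$ instead of $Z$. Use coordinates $(a,v_0,v_1)$ on $X$ with $\ell=[1:a]$, $A=(1,a)\otimes(v_0,v_1)$, and $(\beta,w_0,w_1)$ on $X'$ with $\ell'=[1:\beta]$, $A=(w_0,w_1)\otimes(1,\beta)$. Then $f$ is given by $\beta=v_1/v_0$, $w_0=v_0$, $w_1=av_0$. Blow up $z=(0,0,0)$. In the chart $a=t$, $v_0=tu_0$, $v_1=tu_1$ we get
\[
\beta=u_1/u_0,\qquad w_0=tu_0,\qquad w_1=t^2u_0 ,
\]
so the exceptional divisor $\{t=0\}$ dominates the curve $Z'=\{w_0=w_1=0\}$. We have $dw_0\wedge dw_1=-t^2u_0\,dt\wedge du_0$, hence $d\beta\wedge dw_0\wedge dw_1=-t^2\,du_1\wedge dt\wedge du_0$. The order of vanishing is $2$, as it is for $da\wedge dv_0\wedge dv_1$ by \eqref{eq:blowup}; but on $X'$ it exceeds the value $\operatorname{codim}Z'-1=1$ of the blow-up of $Z'$. Thus on the target side we can only expect an inequality, multiplicity $\ge$ codimension $-1$. Fortunately it points in the useful direction: the image has codimension at most that of the source. The construction may raise dimensions,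 and it need not be reversible: $z$ goes to $Z'$, and $Z'$ goes back to $Z$.

\section{Common resolutions and $K$-equivalence}\label{sec:res}

We shall change common resolutions repeatedly, so we collect what this requires.

\begin{lemma}\label{lem:iso}
Let $r\colon\Gamma\to B$ be a proper birational morphism of varieties with $B$ smooth. There is an open set $V\subset B$, with complement of codimension at least $2$, such that $r^{-1}(V)\to V$ is an isomorphism. Consequently, for every prime divisor $F\subset B$ there is exactly one prime divisor $\widetilde F\subset\Gamma$ with $r(\widetilde F)=F$, its \emph{strict transform}; it is birational to $F$. If $\Gamma$ is smooth, then $\operatorname{ord}_{\widetilde F}K_{\Gamma/B}=0$ and $\operatorname{ord}_{\widetilde F}r^*D=\operatorname{ord}_FD$ for every divisor $D$ on $B$.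
\end{lemma}

\begin{proof}
Let $V$ be the domain of definition of the rational inverse $s$ of $r$. The local ring of $B$ at the generic point of a prime divisor is a discrete valuation ring, so by the valuative criterion of properness $s$ extends to that point. Hence $B\setminus V$ contains no prime divisor. The morphism $s\colon V\to r^{-1}(V)$ is a section of a separated morphism, hence a closed embedding, and its image contains a dense open subset of the variety $r^{-1}(V)$; so $s$ is an isomorphism. A prime divisor $F$ meets $V$, and the closure $\widetilde F$ of $r^{-1}(F\cap V)$ maps onto $F$. A prime divisor mapping onto $F$ meets $r^{-1}(V)$ in a nonempty open subset contained in $r^{-1}(F\cap V)$, so it equals $\widetilde F$. The last two statements can be checked on $r^{-1}(V)\cong V$.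
\end{proof}

\emph{Domination.} Let $Y_1,\dots,Y_m$ be projective varieties with given birational maps $X\dashrightarrow Y_i$. Resolving the singularities of the closure of the graph of $X\dashrightarrow Y_1\times\dots\times Y_m$ yields a smooth projective variety with compatible birational morphisms to $X$ and to all $Y_i$. In particular common resolutions exist, they can be chosen to factor through finitely many given blow-ups of $X$ and $X'$, and any two are \emph{dominated} by a third: $\Gamma_1$ dominates $\Gamma$ if there is a birational morphism $\pi\colon\Gamma_1\to\Gamma$ with $p_1=p\circ\pi$ and $q_1=q\circ\pi$.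

\emph{Chain rule.} For birational morphisms $\Gamma\xrightarrow{\,r\,}B\to Y$ of smooth varieties, Jacobians multiply:
\begin{equation}\label{eq:chain}
K_{\Gamma/Y}=K_{\Gamma/B}+r^*K_{B/Y}.
\end{equation}

\begin{lemma}\label{lem:indep}
If $K_{\Gamma/X}\ge K_{\Gamma/X'}$ holds on one common resolution of $f$, it holds on all of them. The same is true for equality.
\end{lemma}

\begin{proof}
Put $D_\Gamma=K_{\Gamma/X}-K_{\Gamma/X'}$. If $\Gamma_1$ dominates $\Gamma$ via $\pi$, the terms $K_{\Gamma_1/\Gamma}$ in \eqref{eq:chain} cancel and $D_{\Gamma_1}=\pi^*D_\Gamma$. The pullback of an effective divisor is effective. Conversely, if $\pi^*D_\Gamma\ge0$, then $\operatorname{ord}_FD_\Gamma=\operatorname{ord}_{\widetilde F}\pi^*D_\Gamma\ge0$ for every prime divisor $F\subset\Gamma$ by Lemma~\ref{lem:iso}. Any two common resolutions are dominated by a third, which gives the first claim; apply it also to $-D_\Gamma$ for the second.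
\end{proof}

Recall that a divisor is \emph{nef} if it has nonnegative degree on every complete curve, and $h$-nef, for a proper morphism $h$, if this holds for the curves contracted by $h$. The negativity lemma \cite[Lemma~3.39]{KM} states: if $h\colon\Gamma\to Y$ is a proper birational morphism of normal varieties and $D$ is a Cartier divisor on $\Gamma$ with $-D$ $h$-nef, then $D\ge0$ if and only if $h_*D\ge0$.

\begin{lemma}\label{lem:Kequiv}
Let $f\colon X\dashrightarrow X'$ be a birational map of smooth projective varieties.
\begin{enumerate}
\item[(a)] If $\omega_X$ and $\omega_{X'}$ are trivial, then $X$ and $X'$ are $K$-equivalent.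
\item[(b)] If $K_X$ is nef, then $K_{\Gamma/X}\ge K_{\Gamma/X'}$. If $K_X$ and $K_{X'}$ are nef, then $X$ and $X'$ are $K$-equivalent.
\end{enumerate}
\end{lemma}

Part (a) is a special case of (b); its direct proof makes Theorem~\ref{thm:HK} independent of the negativity lemma.

\begin{proof}
(a) Let $\eta,\eta'$ be nowhere vanishing sections of $\omega_X$, $\omega_{X'}$, and let $V\subset X$ be as in Lemma~\ref{lem:iso} for $p$. On $p^{-1}(V)\cong V$ the nonzero form $q^*\eta'$ is $\lambda\,p^*\eta$ for a regular function $\lambda$ on $V$. Since $X$ is smooth and $X\setminus V$ has codimension at least $2$, the function $\lambda$ extends to the projective variety $X$, so it is a nonzero constant. Thus $q^*\eta'=\lambda\,p^*\eta$ on $\Gamma$, and $K_{\Gamma/X}=\operatorname{div}(p^*\eta)=\operatorname{div}(q^*\eta')=K_{\Gamma/X'}$.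

(b) Let $D=K_{\Gamma/X}-K_{\Gamma/X'}$. Comparing the two expressions for $K_\Gamma$ gives $-D\sim p^*K_X-q^*K_{X'}$. If $q$ contracts the curve $C$, then $-D\cdot C=K_X\cdot p_*C\ge0$, so $-D$ is $q$-nef. By Lemma~\ref{lem:iso} no component of $K_{\Gamma/X'}$ maps onto a divisor of $X'$, so $q_*D=q_*K_{\Gamma/X}\ge0$. The negativity lemma gives $D\ge0$. If $K_{X'}$ is nef as well, exchanging the roles of $X$ and $X'$ gives $-D\ge0$.
\end{proof}

\section{Orbits}\label{sec:orbits}

The definition of $\dim O_y$ refers to a presentation of $O_y$ as a countable union. We replace it by an intrinsic description.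

\begin{lemma}\label{lem:baire}
The number $\dim O_y$ is the maximal dimension of an irreducible closed subset $Z\subset O_y$.
\end{lemma}

\begin{proof}
Write $O_y=\bigcup_k T_k$ with $T_k$ closed algebraic. The irreducible components of the $T_k$ lie in $O_y$, so the value $\dim O_y$ is attained. Conversely, let $Z\subset O_y$ be irreducible and closed. A proper closed algebraic subset of $Z$ is nowhere dense in the classical topology, so by the Baire category theorem $Z$ is not a countable union of such subsets. Hence $Z\cap T_k=Z$ for some $k$, and $\dim Z\le\dim T_k$.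
\end{proof}

The next lemma is the only place where rational equivalence interacts with $f$.

\begin{lemma}\label{lem:orbits}
Let $(\Gamma,p,q)$ be a common resolution of $f\colon X\dashrightarrow X'$.
\begin{enumerate}
\item[(a)] $f_*[p(\gamma)]=[q(\gamma)]$ for every $\gamma\in\Gamma$, and $(f^{-1})_*=(f_*)^{-1}$.
\item[(b)] For every $x\in X$ there is $x'\in X'$ with $f_*[x]=[x']$.
\item[(c)] If $f_*[x]=[x']$, then $p^{-1}(O_x)=q^{-1}(O_{x'})$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The morphism $(p,q)\colon\Gamma\to X\times X'$ is birational onto the closure of the graph, whose class is therefore $(p,q)_*[\Gamma]$. By the projection formula, for $\alpha\in\mathrm{CH}_0(X)$,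
\[
f_*\alpha=\mathrm{pr}_{2*}\bigl(\mathrm{pr}_1^*\alpha\cdot(p,q)_*[\Gamma]\bigr)=\mathrm{pr}_{2*}(p,q)_*(p,q)^*\mathrm{pr}_1^*\alpha=q_*p^*\alpha .
\]
By the birational invariance of $\mathrm{CH}_0$ \cite[Ex.~16.1.11]{Fulton}, the maps $p_*$ and $q_*$ are isomorphisms on $\mathrm{CH}_0$. Also $p_*p^*=\mathrm{id}$, because $p_*[\Gamma]=[X]$. Hence $p^*=(p_*)^{-1}$ and $f_*=q_*(p_*)^{-1}$. Applying this to $[p(\gamma)]=p_*[\gamma]$ gives $q_*[\gamma]=[q(\gamma)]$. As $(\Gamma,q,p)$ is a common resolution of $f^{-1}$, we have $(f^{-1})_*=p_*(q_*)^{-1}=(f_*)^{-1}$.

(b) The map $p$ is proper and dominant, hence surjective. Take $\gamma\in p^{-1}(x)$ and $x'=q(\gamma)$.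

(c) Since $f_*$ is injective, $[p(\gamma)]=[x]$ is equivalent to $f_*[p(\gamma)]=f_*[x]$, which by (a) reads $[q(\gamma)]=[x']$.
\end{proof}

Thus $f$ induces a bijection between the orbits of $X$ and those of $X'$, with no hypothesis on canonical divisors, and two corresponding orbits are images of one subset of $\Gamma$. What remains is to compare the dimensions of the two images.

We also recall Mumford's theorem (\cite{Mumford}; Roitman in general; see \cite[Ch.~10]{Voisin}): \emph{if $Z$ is a constant cycle subvariety of a smooth projective variety $Y$, then every holomorphic form of positive degree on $Y$ restricts to zero on the smooth locus of $Z$.} It is used only in parts (3) and (4) of Theorem~\ref{thm:general}, through the following bound.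

\begin{lemma}\label{lem:bound}
If $X$ is a projective hyper-K\"ahler manifold of dimension $2n$, then $\dim O_x\le n$ for all $x\in X$.
\end{lemma}

\begin{proof}
Let $Z\subset O_x$ be irreducible and closed, and let $z$ be a smooth point of $Z$. By Mumford's theorem $T_zZ$ is isotropic for the nondegenerate form $\sigma_z$, so $T_zZ\subset(T_zZ)^\perp$ and $\dim Z\le 2n-\dim Z$. Now apply Lemma~\ref{lem:baire}.
\end{proof}

\section{Codimension and discrepancy}\label{sec:disc}

For a birational morphism $g\colon\Gamma\to Y$ of smooth varieties and a prime divisor $E\subset\Gamma$, the integer $\operatorname{ord}_EK_{\Gamma/Y}$ is the \emph{discrepancy} of $E$ over $Y$, and the closure of $g(E)$ is the \emph{center} of $E$ on $Y$. We show that among divisors with a given center of codimension $c$ the least discrepancy is $c-1$, and that exactly one divisor attains it.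

\begin{lemma}\label{lem:lower}
Let $g\colon\Gamma\to Y$ be a birational morphism of smooth varieties of dimension $N$, and let $E\subset\Gamma$ be a prime divisor with center $W$ of codimension $c$. Then $c\geq 1$ and $\operatorname{ord}_EK_{\Gamma/Y}\ge c-1$.
\end{lemma}

\begin{proof}
We have $\dim W\le\dim E=N-1$. As $g(E)$ is dense in $W$, there is $e\in E$ such that $W$ is smooth at $g(e)$. Choose local coordinates $y_1,\dots,y_N$ at $g(e)$ with $W=\{y_1=\dots=y_c=0\}$, and a generator $t$ of the ideal of $E$ at $e$. For $j\le c$ the function $g^*y_j$ vanishes on $E$, so $g^*y_j=tu_j$ with $u_j$ regular at $e$, and $g^*dy_j=t\,du_j+u_j\,dt$. Expand the product of these $c$ forms. Since $dt\wedge dt=0$, a nonzero term uses the summand $u_j\,dt$ at most once, so it contains at least $c-1$ factors $t$. Hence $g^*(dy_1\wedge\dots\wedge dy_N)$ is divisible by $t^{c-1}$.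
\end{proof}

Smoothness of $Y$ is what provides the coordinates $y_j$ and the generator $dy_1\wedge\dots\wedge dy_N$ of $\omega_Y$.

Now let $Y$ be smooth projective and $W\subset Y$ irreducible closed of codimension $c\ge1$, possibly singular. Let $b\colon B=\mathrm{Bl}_WY\to Y$ be the blow-up of the reduced subscheme $W$. The projective variety $B$ may be singular, but only over the singular locus of $W$. With $U=Y\setminus\operatorname{Sing}W$, the open set $B_U=b^{-1}(U)$ is the blow-up of $U$ along the smooth subvariety $W\cap U$, with exceptional prime divisor $F=b^{-1}(W\cap U)$. Let $g\colon\Gamma\to Y$ be a birational morphism from a smooth projective variety which factors as $g=b\circ r$. Lemma~\ref{lem:iso} applies to $r$ over $B_U$ and shows that there is exactly one prime divisor $E_W\subset\Gamma$ with $r(E_W)=\overline F$. We call $E_W$ the \emph{blow-up divisor} of $W$ on $\Gamma$.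

\begin{proposition}\label{prop:extremal}
In this situation:
\begin{enumerate}
\item[(a)] $g(E_W)=W$, $\operatorname{ord}_{E_W}K_{\Gamma/Y}=c-1$, and $E_W$ is birational to $W\times\mathbf P^{c-1}$;
\item[(b)] if $E\subset\Gamma$ is a prime divisor with $g(E)=W$ and $\operatorname{ord}_EK_{\Gamma/Y}=c-1$, then $E=E_W$.
\end{enumerate}
\end{proposition}

\begin{proof}
All orders can be computed over $U$, since a divisor $E$ with $g(E)=W$ meets $g^{-1}(U)$. There \eqref{eq:chain} and \eqref{eq:blowup} give
\begin{equation}\label{eq:split}
\operatorname{ord}_EK_{\Gamma/Y}=\operatorname{ord}_EK_{\Gamma/B}+(c-1)\operatorname{ord}_E(r^*F).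
\end{equation}

(a) We have $g(E_W)=b(\overline F)=\overline{W\cap U}=W$. By Lemma~\ref{lem:iso}, the right side of \eqref{eq:split} for $E=E_W$ is $0+(c-1)\cdot1$, and $E_W$ is birational to $F$, which is a Zariski locally trivial $\mathbf P^{c-1}$-bundle over $W\cap U$.

(b) Since $g(E)=W$, the map $r$ sends $E\cap g^{-1}(U)$ into $b^{-1}(W\cap U)=F$. Hence $r(E)\subset\overline F$ and $\operatorname{ord}_E(r^*F)\ge1$. Let $k\ge1$ be the codimension of $r(E)$ in $B$. Lemma~\ref{lem:lower}, applied to $r$ over the smooth variety $B_U$, and \eqref{eq:split} yield
\[
c-1=\operatorname{ord}_EK_{\Gamma/Y}\ge(k-1)+(c-1).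
\]
So $k=1$, hence $r(E)=\overline F$ and $E=E_W$.
\end{proof}

\section{The transform of a subvariety}\label{sec:transform}

Let $f\colon X\dashrightarrow X'$ be a birational map of smooth projective varieties of dimension $N$, and let $Z\subsetneq X$ be irreducible and closed. Choose a common resolution $(\Gamma,p,q)$ such that $p$ factors through $\mathrm{Bl}_ZX$, and define the \emph{transform}
\[
Z^f=q(E_Z)\subset X',
\]
an irreducible closed subset. Put $X^f=X'$. The whole preimage $p^{-1}(Z)$ may have many components, about whose images we know little; the point of selecting $E_Z$ is that its discrepancy over $X$ is known exactly.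

\begin{lemma}\label{lem:transform}
The subset $Z^f$ does not depend on the choice of $\Gamma$. If $f_*[x]=[x']$ and $Z\subset O_x$, then $Z^f\subset O_{x'}$.
\end{lemma}

\begin{proof}
Any two choices are dominated by a third, so it suffices to compare $\Gamma$ with a common resolution $\Gamma_1$ dominating it via $\pi$. Let $r,r_1$ be the morphisms to $\mathrm{Bl}_ZX$ and $E,E_1$ the blow-up divisors. Then $r_1=r\circ\pi$, as the two sides agree on a dense open set. The irreducible closed set $\pi(E_1)$ has dimension at most $N-1$, and $r$ maps it onto $r_1(E_1)=\overline F$. So it is a prime divisor mapping onto $\overline F$, which means $\pi(E_1)=E$, and $q_1(E_1)=q(E)$.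

For the second claim, $E_Z\subset p^{-1}(Z)$ by Proposition~\ref{prop:extremal}(a), so $Z^f\subset q(p^{-1}(Z))$; this also holds for $Z=X$, since $q$ is surjective. By Lemma~\ref{lem:orbits}(c), $q(p^{-1}(Z))\subset q(q^{-1}(O_{x'}))\subset O_{x'}$.
\end{proof}

If $Z$ meets an open set $X_0$ on which $f$ is a morphism, then $q=f\circ p$ on $p^{-1}(X_0)$, so $Z^f$ is the closure of $f(Z\cap X_0)$: the transform extends the strict transform. The hypothesis on canonical divisors enters only in the next statement, which does not involve cycles.

\begin{proposition}\label{prop:key}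
Assume $K_{\Gamma/X}\ge K_{\Gamma/X'}$ on some common resolution, and let $Z\subset X$ be irreducible closed of codimension $c$.
\begin{enumerate}
\item[(a)] $\dim Z^f\ge\dim Z$.
\item[(b)] If $\dim Z^f=\dim Z$, then $(Z^f)^{f^{-1}}=Z$, and if $c\ge1$ then $Z\times\mathbf P^{c-1}$ is birational to $Z^f\times\mathbf P^{c-1}$.
\end{enumerate}
\end{proposition}

\begin{proof}
For $c=0$ both claims hold by the convention $X^f=X'$. Let $c\ge1$, put $Z'=Z^f$ and $c'=\operatorname{codim}_{X'}Z'$. By Lemma~\ref{lem:indep} the hypothesis holds on the common resolution used to define $Z'$. Proposition~\ref{prop:extremal}(a) for $p$, the hypothesis, and Lemma~\ref{lem:lower} for $q$ give $c'\geq1$ and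
\begin{equation}\label{eq:key}
c-1=\operatorname{ord}_{E_Z}K_{\Gamma/X}\ \ge\ \operatorname{ord}_{E_Z}K_{\Gamma/X'}\ \ge\ c'-1 .
\end{equation}
Hence $c'\le c$, which is (a).

For (b), choose $\Gamma$ so that $p$ factors through $\mathrm{Bl}_ZX$ and $q$ factors through $\mathrm{Bl}_{Z'}X'$. By Lemma~\ref{lem:transform} we still have $q(E_Z)=Z'$, and \eqref{eq:key} holds on $\Gamma$. If $c'=c$, then \eqref{eq:key} forces $\operatorname{ord}_{E_Z}K_{\Gamma/X'}=c'-1$, and Proposition~\ref{prop:extremal}(b) for $q$ gives $E_Z=E_{Z'}$. Therefore $(Z')^{f^{-1}}=p(E_{Z'})=p(E_Z)=Z$, and by Proposition~\ref{prop:extremal}(a) the one divisor $E_Z=E_{Z'}$ is birational to both $Z\times\mathbf P^{c-1}$ and $Z'\times\mathbf P^{c-1}$.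
\end{proof}

\begin{remark}\label{rem:codimone}
For $c=1$, \eqref{eq:key} gives $c'=1$: the image of a prime divisor is a prime divisor. So if $X$ and $X'$ are $K$-equivalent, neither $f$ nor $f^{-1}$ contracts a divisor. The blown-up point at the end of Section~\ref{sec:model} illustrates that for larger $c$ the last inequality in \eqref{eq:key} can be strict, and that (b) needs the equality of dimensions.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:general}, parts (1)--(3)]
(1) Let $f_*[x]=[x']$. By Lemma~\ref{lem:baire} there is an irreducible closed $Z\subset O_x$ with $\dim Z=\dim O_x$. Then $Z^f\subset O_{x'}$ by Lemma~\ref{lem:transform}, so Lemma~\ref{lem:baire} and Proposition~\ref{prop:key}(a) give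
\[
\dim O_{x'}\ge\dim Z^f\ge\dim Z=\dim O_x .
\]
Now let $x\in S_iX$. By Lemma~\ref{lem:orbits}(b) there is $x'$ with $f_*[x]=[x']$, and $\dim O_{x'}\ge\dim O_x\ge i$. So $f_*$ sends each generator of $S_i\mathrm{CH}_0(X)$ to a generator of $S_i\mathrm{CH}_0(X')$.

(2) If $K_{\Gamma/X}=K_{\Gamma/X'}$, then (1) applies to $f$ with $(\Gamma,p,q)$ and to $f^{-1}$ with $(\Gamma,q,p)$. Since $(f^{-1})_*=(f_*)^{-1}$, the relation $f_*[x]=[x']$ is equivalent to $(f^{-1})_*[x']=[x]$, which gives both inequalities of dimensions; and applying $f_*$ to the inclusion $(f_*)^{-1}S_i\mathrm{CH}_0(X')\subseteq S_i\mathrm{CH}_0(X)$ gives the reverse inclusion of subgroups. The case of nef canonical divisors is Lemma~\ref{lem:Kequiv}(b).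

(3) Let $Z\subset O_x$ be irreducible closed of dimension $d$. Then $Z^f\subset O_{x'}$ has dimension at least $d$ by Proposition~\ref{prop:key}(a) and at most $\dim O_{x'}=d$ by Lemma~\ref{lem:baire}; this is where maximality of $\dim Z$ is used. Proposition~\ref{prop:key}(b) gives $(Z^f)^{f^{-1}}=Z$ and, for $d<N$, the birational equivalence with $c=N-d$. By $K$-equivalence the same argument applies to $f^{-1}$: each $d$-dimensional irreducible closed $Z'\subset O_{x'}$ has a $d$-dimensional transform in $O_x$, whose transform under $f$ is $Z'$. So $Z\mapsto Z^f$ is a bijection, and it depends only on $f$ by Lemma~\ref{lem:transform}. (For $d=N$ it is $X\leftrightarrow X'$.)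

Let $X,X'$ be hyper-K\"ahler of dimension $2n$. The forms $\sigma^n$ and $\sigma'^n$ vanish nowhere because $\sigma,\sigma'$ are nondegenerate, so $X$ and $X'$ are $K$-equivalent by Lemma~\ref{lem:Kequiv}(a). An $n$-dimensional constant cycle subvariety lies in exactly one orbit, and that orbit has dimension $n$ by Lemmas~\ref{lem:baire} and~\ref{lem:bound}. The orbits of $X$ and $X'$ correspond bijectively by Lemma~\ref{lem:orbits}, with equal dimensions by (2). The bijections for the pairs of $n$-dimensional orbits therefore combine to the asserted bijection $Z\mapsto Z^f$, and $Z\times\mathbf P^{n-1}$ is birational to $Z^f\times\mathbf P^{n-1}$.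
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:HK}]
As just noted, $X$ and $X'$ are $K$-equivalent by Lemma~\ref{lem:Kequiv}(a), so the theorem is a case of Theorem~\ref{thm:general}(2).
\end{proof}

Of the hyper-K\"ahler structure, Theorem~\ref{thm:HK} uses only the triviality of the canonical bundles. The symplectic form itself is needed only for the bound of Lemma~\ref{lem:bound}, which makes $n$-dimensional constant cycle subvarieties maximal in their orbits.

\section{K3 surfaces and their blow-ups}\label{sec:K3}

For a counterexample it is not enough that some orbit grows under a blow-up: the class of the blown-up point must lie outside the subgroup $S_1\mathrm{CH}_0(X)$. On a K3 surface this subgroup is small enough to be computed.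

\begin{lemma}\label{lem:K3}
Let $X$ be a projective K3 surface. There is a point class $c_X\in\mathrm{CH}_0(X)$ such that $[x]=c_X$ for all $x\in S_1X$ and $S_1\mathrm{CH}_0(X)=\mathbf Zc_X$. There is a point $x\in X$ with $[x]\notin\mathbf Zc_X$.
\end{lemma}

\begin{proof}
The surface $X$ carries an ample divisor $D$ that is a sum of rational curves (Bogomolov--Mumford; Mori--Mukai \cite{MM}). All points of a rational curve have the same class, being images of points of $\mathbf P^1$ under the normalization. The support of $D$ is connected: if $D=D_1+D_2$ with $D_1,D_2$ nonzero, effective and disjoint, then $D_i^2=D\cdot D_i>0$ and $D_1\cdot D_2=0$, contrary to the Hodge index theorem. So all points of $\operatorname{Supp}D$ have one class $c_X$, and they lie in $S_1X$. Conversely, if $x\in S_1X$, then $O_x$ contains an irreducible curve $C$. Since $C\cdot D>0$, the curve $C$ meets $\operatorname{Supp}D$, and $[x]=c_X$. Finally, orbits have dimension at most $1$ by Lemma~\ref{lem:bound}, so some point $x$ has $[x]\ne c_X$. A relation $[x]=mc_X$ would give $m=1$ by taking degrees, so $[x]\notin\mathbf Zc_X$.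
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}, part (4)]
Take $x$ as in Lemma~\ref{lem:K3}, let $\pi\colon X'\to X$ be the blow-up at $x$, with exceptional curve $C\cong\mathbf P^1$, and let $f=\pi^{-1}$. Then $(X',\pi,\mathrm{id})$ is a common resolution $\Gamma$, with $K_{\Gamma/X}=C\ge0=K_{\Gamma/X'}$ by \eqref{eq:blowup}. Part (1) gives $f_*S_1\mathrm{CH}_0(X)\subseteq S_1\mathrm{CH}_0(X')$. By Lemma~\ref{lem:orbits}(a) every $\gamma\in C$ has class $f_*[x]$, so $C\subset O_\gamma$ and $f_*[x]\in S_1\mathrm{CH}_0(X')$. Since $f_*$ is injective and $[x]\notin S_1\mathrm{CH}_0(X)$, we have $f_*[x]\notin f_*S_1\mathrm{CH}_0(X)$, and the inclusion is strict.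
\end{proof}

In this example $\dim O_x=0$ while $\dim O_\gamma\ge1$. So the inequality in part (1) can be strict, and its conclusion fails for the blow-down $f^{-1}$, for which the inequality of relative canonical divisors goes the other way.

\begin{thebibliography}{9}

\bibitem{DR}
Francesco Antonio Denisi and \'Angel David R\'ios Ortiz, \emph{Asymptotic base loci on hyper-K\"ahler manifolds}, arXiv:2304.01773 (2023).

\bibitem{Fulton}
Fulton, \emph{Intersection Theory}.

\bibitem{KM}
Koll\'ar and Mori, \emph{Birational Geometry of Algebraic Varieties}.

\bibitem{MM}
Mori and Mukai, \emph{The uniruledness of the moduli space of curves of genus 11}, 1983.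

\bibitem{Mumford}
Mumford, \emph{Rational equivalence of 0-cycles on surfaces}, 1968.

\bibitem{Voisin}
Voisin, \emph{Hodge Theory and Complex Algebraic Geometry II}.

\end{thebibliography}
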